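\title{Regular Bruhat subdivisions that are not induced by totally nonnegative valuated flag matroids}

\begin{abstract}
A valuated flag matroid induces a regular subdivision of its flag matroid polytope, and if it is the valuation of a totally nonnegative flag over a field of Puiseux series, then every cell is a Bruhat polytope. We show that, conversely, a regular subdivision into Bruhat polytopes need not be induced by any totally nonnegative valuated flag matroid. There is a counterexample of rank $(1,3)$ on four elements, and one of rank $(1,3)$ on five elements in which all Pl\"ucker coordinates are finite and the subdivided polytope is itself a Bruhat polytope. We also determine, for every $n$, the rank vectors for which counterexamples of either kind exist.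
\end{abstract}

\section{Introduction}

A flag of subspaces over a field of Puiseux series leaves two combinatorial shadows. The valuations of its Pl\"ucker coordinates form a valuated flag matroid, which records orders of magnitude. The valuated flag matroid induces a subdivision of a polytope, which records only which Pl\"ucker coordinates can dominate together after the coordinates of the ambient space are rescaled. If the flag is totally nonnegative, then every cell of the subdivision belongs to a totally nonnegative real flag. We study whether every subdivision with this property comes from a totally nonnegative flag.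

\subsection{Flags and total nonnegativity}
Let $[n]=\{1,\dots,n\}$ and let $\mathbf d=(d_1<\dots<d_s)$ be a \emph{rank vector} with entries in $[n]$; we also regard $\mathbf d$ as a set. Let $\mathcal C$ be the field of generalized real Puiseux series $\sum_e c_et^e$, with real coefficients and real exponents forming a well-ordered set. The valuation $\operatorname{val}$ of a nonzero series is its smallest exponent, and $\operatorname{val}(0)=\infty$; the value group is $\mathbb R$. A nonzero series is \emph{positive} if its leading coefficient is positive. This makes $\mathcal C$ an ordered field, which is real closed, and $0\le\alpha\le\beta$ implies $\operatorname{val}(\alpha)\ge\operatorname{val}(\beta)$. Throughout, $K$ is $\mathbb R$ or $\mathcal C$.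

If $L\subseteq K^n$ has basis $v_1,\dots,v_d$, write $v_1\wedge\dots\wedge v_d=\sum_B p_B\,e_B$, where $B$ runs over the $d$-subsets of $[n]$ and $e_B=e_{b_1}\wedge\dots\wedge e_{b_d}$ for $B=\{b_1<\dots<b_d\}$. The \emph{Pl\"ucker coordinates} $p_B$ are the maximal minors of the matrix with rows $v_1,\dots,v_d$; the vector $(p_B)_B$ depends on $L$ only up to a nonzero scalar. We call $L$ \emph{nonnegative} if this scalar can be chosen so that all $p_B\ge0$. A \emph{flag of rank $\mathbf d$} is a chain $L_1\subset\dots\subset L_s\subseteq K^n$ with $\dim L_i=d_i$, and it is \emph{complete} if $\mathbf d=[n]$. A flag is \emph{totally nonnegative}, or \emph{tnn}, if it extends to a complete flag all of whose members are nonnegative; we call the latter a \emph{complete nonnegative flag}. Thus tnn asks for more than the nonnegativity of $L_1,\dots,L_s$: nonnegative subspaces must also exist in the ranks that $\mathbf d$ omits.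

If $L\subseteq L'$ have dimensions $d\le d'$ and Pl\"ucker coordinates $p,p'$, then for $|S|=d-1$ and $|T|=d'+1$
\begin{equation}\label{eq:plucker}
\sum_{l\in T\setminus S}(-1)^{\sigma_S(l)+\sigma_T(l)}\,p_{S\cup l}\,p'_{T\setminus l}=0,\qquad \sigma_X(l)=|\{x\in X:x>l\}|.
\end{equation}
These are the Pl\"ucker relations when $L=L'$ and the incidence relations otherwise.

\subsection{Flag matroids and their subdivisions}
We identify a matroid with its set of bases and abbreviate $\{1,3,4\}$ to $134$; the uniform matroid $U_{d,n}$ has all $d$-subsets of $[n]$ as bases. A \emph{loop} is an element in no basis, a \emph{coloop} an element in every basis. A \emph{flag matroid} of rank $\mathbf d$ is a tuple $\mathbf M=(M_1,\dots,M_s)$ of matroids on $[n]$ of ranks $d_1,\dots,d_s$ whose rank functions satisfy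
\begin{equation}\label{eq:quotient}
r_{i+1}(Y)-r_{i+1}(X)\ \ge\ r_i(Y)-r_i(X)\qquad\text{for all }X\subseteq Y\subseteq[n].
\end{equation}
The \emph{support} of a flag, given by $M_i=\{B:p_B(L_i)\ne0\}$, is a flag matroid. The polytope $P_M$ of a matroid is the convex hull of the indicator vectors $\mathbf 1_B$ of its bases, and $P_{\mathbf M}=P_{M_1}+\dots+P_{M_s}$ is the Minkowski sum. We call $\mathbf M$ \emph{Bruhat}, and $P_{\mathbf M}$ a \emph{Bruhat polytope}, if $\mathbf M$ is the support of a tnn flag over $\mathbb R$.

A \emph{valuated flag matroid} of rank $\mathbf d$, that is, a point of the flag Dressian, is a tuple $\boldsymbol\mu=(\mu_1,\dots,\mu_s)$ of functions $\mu_i\colon\binom{[n]}{d_i}\to\mathbb R\cup\{\infty\}$, none identically $\infty$ and each taken modulo an additive constant, that satisfies the tropical form of \eqref{eq:plucker}: for $i\le j$, $|S|=d_i-1$ and $|T|=d_j+1$, the minimum of $\mu_i(S\cup l)+\mu_j(T\setminus l)$ over $l\in T\setminus S$ is $\infty$ or is attained at least twice. In a vanishing sum the smallest valuation cannot occur only once,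 so the valuations $\mu_i(B)=\operatorname{val}p_B(L_i)$ of a flag over $\mathcal C$ form a valuated flag matroid; we say that the flag \emph{realizes} it. A valuated flag matroid is \emph{tnn} if a tnn flag over $\mathcal C$ realizes it.

The sets on which the $\mu_i$ are finite form the \emph{underlying} flag matroid $\mathbf M$ of $\boldsymbol\mu$. For $x\in\mathbb R^n$ let $\mu_i^x$ be the matroid of the sets $B$ that minimize $\mu_i(B)-x(B)$, where $x(B)=\sum_{b\in B}x_b$. If $\boldsymbol\mu$ is realized by a flag, $\mu_i^x$ lists the Pl\"ucker coordinates of lowest order after the $b$-th coordinate of $\mathcal C^n$ is multiplied by $t^{-x_b}$. The tuple $\boldsymbol\mu^x=(\mu_1^x,\dots,\mu_s^x)$ is a flag matroid, and the polytopes $P_{\boldsymbol\mu^x}$, $x\in\mathbb R^n$, are the cells of a regular subdivision of $P_{\mathbf M}$, the subdivision \emph{induced} by $\boldsymbol\mu$. It is a \emph{regular Bruhat subdivision} if all its cells are Bruhat polytopes.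

\subsection{The question and the results}
It is known that every tnn valuated flag matroid induces a Bruhat subdivision, and that some valuated flag matroids induce Bruhat subdivisions without being tnn; see Lemma~\ref{lem:tnn} and Example~\ref{ex:repair}. The following question is posed in \cite{Olarte}.

\medskip
\noindent\textbf{Question.} \emph{Is it true that for every $n$, every rank vector $\mathbf d$ and every valuated flag matroid $\boldsymbol\mu$ of rank $\mathbf d$ that induces a Bruhat subdivision of $P_{\mathbf M}$, there is a tnn valuated flag matroid $\boldsymbol\nu$ of rank $\mathbf d$ that induces exactly the same subdivision of $P_{\mathbf M}$?}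
\medskip

One would guess that the answer is yes. For $\mathbf d=(1)$, the line spanned by $(t^{\mu(1)},\dots,t^{\mu(n)})$, with $t^\infty=0$, shows that every $\boldsymbol\mu$ is tnn. For consecutive ranks one can always take $\boldsymbol\nu=\boldsymbol\mu$ (Theorem~\ref{thm:consecutive}). When a rank is omitted, $\boldsymbol\mu$ itself may fail, but many valuated flag matroids induce the same subdivision and only one of them has to be tnn; in Example~\ref{ex:repair} a change of one value repairs $\boldsymbol\mu$. The answer is nevertheless no. From here on we index the members of a flag and of a (valuated) flag matroid by their ranks.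

\begin{theorem}\label{thm:A}
Let $n=4$ and $\mathbf d=(1,3)$. Let $\mu_1\equiv0$, $\mu_3(234)=\mu_3(134)=0$, $\mu_3(123)=1$ and $\mu_3(124)=\infty$. Then $\boldsymbol\mu=(\mu_1,\mu_3)$ is a valuated flag matroid inducing a Bruhat subdivision of $P_{\mathbf M}$, and no tnn valuated flag matroid induces this subdivision. Here $P_{\mathbf M}$ is not a Bruhat polytope.
\end{theorem}

A subdivision determines $\mathbf M$, and $\mathbf M$ must be Bruhat if $\boldsymbol\nu$ is to exist (Lemmas~\ref{lem:determine} and~\ref{lem:tnn}). One may therefore suspect that the support is the only obstruction. It is not.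

\begin{theorem}\label{thm:B}
Let $n=5$ and $\mathbf d=(1,3)$. Let $\mu_1\equiv0$, let $\mu_3(B)=0$ if $B\not\supseteq\{1,2\}$, and let $\mu_3(123)=\mu_3(124)=1$ and $\mu_3(125)=2$. Then $\boldsymbol\mu=(\mu_1,\mu_3)$ is a valuated flag matroid inducing a Bruhat subdivision, $P_{\mathbf M}=P_{U_{1,5}}+P_{U_{3,5}}$ is a Bruhat polytope, and no tnn valuated flag matroid induces this subdivision.
\end{theorem}

\begin{theorem}\label{thm:C}
Fix $n$ and $\mathbf d$, and put $\mathbf d'=\mathbf d\setminus\{n\}$.
\begin{enumerate}
\item Every regular Bruhat subdivision of rank $\mathbf d$ is induced by a tnn valuated flag matroid if and only if $\mathbf d'$ consists of consecutive integers.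
\item Every regular Bruhat subdivision of rank $\mathbf d$ of a Bruhat polytope $P_{\mathbf M}$ is induced by a tnn valuated flag matroid if and only if $\mathbf d'$ consists of consecutive integers or $\mathbf d'=\{1,n-1\}$.
\end{enumerate}
\end{theorem}

For $n\le3$ every subset of $[n-1]$ is consecutive, and for $n=4$ the only exception is $\{1,3\}=\{1,n-1\}$. So $n=4$ is the smallest $n$ with a counterexample, and $n=5$ is the smallest with a counterexample in which $P_{\mathbf M}$ is Bruhat. The positive statement for consecutive ranks is quoted from \cite{BEW,BK}; the rest of the three theorems is proved here.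

Both counterexamples rest on one inequality, $p_k\,p_{ijl}\ge p_l\,p_{ijk}$, which the omitted member of rank $2$ imposes on the members of ranks $1$ and $3$ of a tnn flag (Section~\ref{sec:ineq}). A counterexample needs a violation of its tropical form that the subdivision as a whole remembers but that no single cell detects. Section~\ref{sec:extreme} treats the ranks $(1,n-1)$, where the subdivision remembers only three subsets of $[n]$; this gives Theorem~\ref{thm:A} and shows that the support is the only obstruction in these ranks. Section~\ref{sec:five} proves Theorem~\ref{thm:B}, and Section~\ref{sec:class} transports the two examples to all other rank vectors.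

\section{Nonnegative flags and Bruhat cells}\label{sec:tools}

\subsection{Relations and transfer}
Relation \eqref{eq:plucker} holds for the minors on the first $d$ and the first $d'$ rows of any matrix. Indeed, let $a_l\in K^{d'}$ be the $l$-th column cut to its first $d'$ entries. Cramer's rule for the $d'+1$ vectors $a_l$, $l\in T$, gives $\sum_{l\in T}(-1)^{\sigma_T(l)}p'_{T\setminus l}\,a_l=0$. Apply the linear form that sends $a$ to the determinant of the first $d$ rows of the matrix with columns $a_s$ $(s\in S)$ and $a$; it sends $a_l$ to $(-1)^{\sigma_S(l)}p_{S\cup l}$, and to $0$ if $l\in S$. Conversely, it is a textbook fact that over any field a tuple of nonzero vectors satisfying \eqref{eq:plucker} for all pairs of ranks $d\le d'$ consists of the Pl\"ucker vectors of a flag.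

For $d=m-1$, $d'=m$, $|S|=m-2$ and $T=S\cup\{i,j,l\}$ with $i<j<l$ not in $S$, relation \eqref{eq:plucker} has three terms:
\begin{equation}\label{eq:three}
p_{Sj}\,p'_{Sil}=p_{Si}\,p'_{Sjl}+p_{Sl}\,p'_{Sij}.
\end{equation}
Here $Sj$ stands for the set $S\cup\{j\}$.

Tarski's transfer principle says that a first-order sentence in the language of ordered fields holds in one real closed field if and only if it holds in all of them. It applies to total nonnegativity because a flag is tnn if and only if there is an invertible $n\times n$ matrix whose first $d_i$ rows span $L_i$ and whose minors on rows $1,\dots,k$ are nonnegative for every $k$: take a basis adapted to a complete nonnegative flag and fix the signs of the rows one after another.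

\subsection{Operations on nonnegative flags}

\begin{lemma}\label{lem:ops}
Let $L\subseteq K^n$ have Pl\"ucker coordinates $p_B$.
\begin{enumerate}
\item[(a)] Multiplying the $b$-th coordinate of $K^n$ by $\lambda_b>0$ for all $b$ multiplies $p_B$ by $\prod_{b\in B}\lambda_b$, and so preserves supports, nonnegative subspaces and tnn flags.
\item[(b)] The element $j$ is a coloop of the support of $L$ if and only if $e_j\in L$. If $j$ is a loop, then $v_j=0$ for all $v\in L$.
\item[(c)] If $e_j\notin L$ and $e_{j+1},\dots,e_n\in L$, then $L+Ke_j$ has coordinates $p_{B\cup j}(L+Ke_j)=p_B$ for $j\notin B$, and $0$ on sets that avoid $j$. Consequently, if $L_1\subset\dots\subset L_k$ are nonnegative of dimensions $1,\dots,k$, then this flag is tnn.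
\item[(d)] Let $F_1\subset\dots\subset F_n$ be a complete nonnegative flag and let $\pi\colon K^n\to K^m$ be the projection to the first $m$ coordinates. The distinct nonzero spaces $\pi(F_c)$ form a complete nonnegative flag in $K^m$.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) is the multilinearity of minors. Let $\omega=\sum p_Be_B$. Then $e_j\in L$ if and only if $\omega\wedge e_j=\sum_{B\not\ni j}(-1)^{\sigma_B(j)}p_B\,e_{B\cup j}$ vanishes, that is, if and only if $p_B=0$ whenever $j\notin B$. If some $v\in L$ has $v_j\neq0$, then column $j$ of a matrix with row space $L$ is nonzero and extends to a basis of the column space, so $j$ is not a loop. This proves (b). In (c), the elements $j+1,\dots,n$ are coloops, so the sign $(-1)^{\sigma_B(j)}$ equals $(-1)^{n-j}$ for all $B$ with $p_B\ne0$ and can be scaled away. For the consequence, if $k<n$ take $j$ maximal with $e_j\notin L_k$, put $L_{k+1}=L_k+Ke_j$, and iterate.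

For (d) we may take $m=n-1$. If $e_n\notin F_c$, then $\pi$ is injective on $F_c$, and $\pi(F_c)$ has coordinates $p_B(F_c)$, $n\notin B$. If $e_n\in F_c$, then $F_c=\pi(F_c)\oplus Ke_n$, and $\pi(F_c)$ has coordinates $p_{B\cup n}(F_c)$. In both cases $\pi(F_c)$ is nonnegative. The dimension of $\pi(F_c)$ grows from $0$ to $m$ in steps of at most one, so every dimension occurs.
\end{proof}

\subsection{Cells}

\begin{lemma}\label{lem:determine}
A flag matroid $\mathbf M$ of rank $\mathbf d$ is determined by $P_{\mathbf M}$. Hence two valuated flag matroids of rank $\mathbf d$ induce the same subdivision if and only if the sets $\{\boldsymbol\mu^x\}$ and $\{\boldsymbol\nu^x\}$ of flag matroids coincide, and in that case their underlying flag matroids coincide.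
\end{lemma}

\begin{proof}
Let $w\in\mathbb R^n$ have distinct coordinates $w_{j_1}>\dots>w_{j_n}$. By the greedy algorithm, the $w$-maximal basis $B_i$ of the $i$-th constituent contains $j_k$ if and only if $r_i(\{j_1,\dots,j_k\})>r_i(\{j_1,\dots,j_{k-1}\})$. By \eqref{eq:quotient}, $B_1\subset\dots\subset B_s$. So every vertex of $P_{\mathbf M}$ has the form $\sum_i\mathbf 1_{B_i}$ with nested bases, and $B_i$ is recovered as the set of coordinates that are at least $s-i+1$. Every basis of every constituent occurs, since its indicator vector is a vertex of the matroid polytope and is therefore the unique maximizer for an open set of $w$. Finally, the union of the cells is the polytope of the underlying flag matroid.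
\end{proof}

In view of the lemma, we also call the flag matroids $\boldsymbol\mu^x$ the \emph{cells} of $\boldsymbol\mu$.

\begin{lemma}\label{lem:tnn}
If $\boldsymbol\nu$ is tnn, then all cells of $\boldsymbol\nu$ are Bruhat, and so is its underlying flag matroid.
\end{lemma}

\begin{proof}
Extend a tnn flag realizing $\boldsymbol\nu$ to a complete nonnegative flag over $\mathcal C$ and multiply the $b$-th coordinate by $t^{-x_b}>0$. Multiply each nonnegative Pl\"ucker vector by a power of $t$ so that its smallest valuation is $0$. Taking constant terms is a ring homomorphism from $\{\operatorname{val}\ge0\}$ to $\mathbb R$ that preserves nonnegativity. The constant terms are nonzero vectors satisfying \eqref{eq:plucker}, so they are the Pl\"ucker vectors of a complete nonnegative real flag, and their supports in the ranks $\mathbf d$ form $\boldsymbol\nu^x$. For the second claim, the existence of a tnn flag with a prescribed support is a first-order sentence, so it passes from $\mathcal C$ to $\mathbb R$.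
\end{proof}

A cell is \emph{maximal} if its polytope has the dimension of $P_{\mathbf M}$.

\begin{lemma}\label{lem:maximal}
\begin{enumerate}
\item[(a)] If all maximal cells of $\boldsymbol\mu$ are Bruhat, then all cells of $\boldsymbol\mu$ are Bruhat.
\item[(b)] Suppose that $1\in\mathbf d$ and $M_1=U_{1,n}$. Let $\mathbf N$ be a cell and let $\emptyset\ne X\subsetneq[n]$ be such that $|B\cap X|$ is constant on the bases $B$ of each constituent of $\mathbf N$. Then $\mathbf N$ is not maximal.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In a polyhedral subdivision every cell is a face of a cell of full dimension. So $P_{\boldsymbol\mu^x}$ is the face of a maximal cell $P_{\mathbf N}$ on which some $w\in\mathbb R^n$ is maximized. This face is $P_{\mathbf N^w}$, where $\mathbf N^w$ consists of the $w$-maximal bases of the constituents of $\mathbf N$. A real tnn flag with support $\mathbf N$, viewed over $\mathcal C$, realizes the tnn valuated flag matroid that is $0$ on $\mathbf N$ and $\infty$ elsewhere, and $\mathbf N^w$ is its cell at $w$. By Lemma~\ref{lem:tnn}, $\mathbf N^w$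 is Bruhat, and $\boldsymbol\mu^x=\mathbf N^w$ by Lemma~\ref{lem:determine}.

(b) The summand $P_{U_{1,n}}$ is a simplex of dimension $n-1$, so $\dim P_{\mathbf M}=n-1$. The independent linear forms $\sum_{i\in[n]}v_i$ and $\sum_{i\in X}v_i$ are constant on $P_{\mathbf N}$, so $\dim P_{\mathbf N}\le n-2$.
\end{proof}

\section{The inequality imposed by the omitted rank}\label{sec:ineq}

To show that a flag $L_1\subset L_3$ is not tnn we must exclude every nonnegative $L_2$ between them. Relation \eqref{eq:three} links rank $1$ to rank $2$ and rank $2$ to rank $3$. Dropping a nonnegative term turns each link into an inequality, and the coordinates of $L_2$ cancel when the two inequalities are combined.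

\begin{lemma}\label{lem:ineq}
Let $F_1\subset\dots\subset F_n$ be a complete nonnegative flag over $K$, with coordinates $p_a,p_{ab},p_{abc}\ge0$ in ranks $1,2,3$. Let $i<j<k<l$ with $p_i>0$, $p_k>0$ and $p_{ijk}>0$. Then
\[
p_k\,p_{ijl}\ \ge\ p_l\,p_{ijk}.
\]
\end{lemma}

\begin{proof}
First, $p_{ik}>0$; this is where the three hypotheses enter. Otherwise \eqref{eq:three} gives $0=p_jp_{ik}=p_ip_{jk}+p_kp_{ij}$, hence $p_{ij}=p_{jk}=0$ because $p_i,p_k>0$. Then the projection of $F_2$ to the coordinates $i,j,k$ has dimension at most $1$, the projection of $F_3$ has dimension at most $2$, and $p_{ijk}=0$, contrary to the hypothesis. Now \eqref{eq:three} with $S=\emptyset$ and with $S=\{i\}$ gives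
\[
p_kp_{il}=p_ip_{kl}+p_lp_{ik}\ge p_lp_{ik},\qquad p_{ik}p_{ijl}=p_{ij}p_{ikl}+p_{il}p_{ijk}\ge p_{il}p_{ijk}.
\]
Therefore $p_kp_{ik}p_{ijl}\ge p_kp_{il}p_{ijk}\ge p_lp_{ik}p_{ijk}$, and we divide by $p_{ik}$.
\end{proof}

Taking valuations reverses the inequality.

\begin{corollary}\label{cor:ineq}
Let $\boldsymbol\nu=(\nu_1,\nu_3)$ be tnn of rank $(1,3)$ and let $i<j<k<l$ with $\nu_1(i)$, $\nu_1(k)$ and $\nu_3(ijk)$ finite. Then $\nu_1(k)+\nu_3(ijl)\le\nu_1(l)+\nu_3(ijk)$.
\end{corollary}

The inequality has a picture in the plane. Let $\mathbf 1=(1,\dots,1)$, $L_1=\langle\mathbf 1\rangle$ and $L_3=\langle\mathbf 1,\xi,\eta\rangle$ over $\mathbb R$, and put $P_a=(\xi_a,\eta_a)\in\mathbb R^2$. Then $p_{abc}$ is twice the signed area of the triangle $P_aP_bP_c$. A space $L_2$ between $L_1$ and $L_3$ has the form $\langle\mathbf 1,f\rangle$ with $f_a=\varphi(P_a)$ for a nonzero linear form $\varphi$, and $p_{ab}=f_b-f_a$. By Lemma~\ref{lem:ops}(c), if $L_3$ is nonnegative, then $L_1\subset L_3$ is tnn exactly when some $\varphi\neq0$ is monotone along $P_1,\dots,P_n$. Lemma~\ref{lem:ineq}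 says that in this case $P_l$ is at least as far from the line $P_iP_j$ as $P_k$ is: the chain of points does not turn back. Figure~\ref{fig:pentagon} shows five points for which all $p_{abc}$ are positive and the chain does turn back, so the nonnegativity of $F_2$ cannot be dropped from the lemma.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.2]
\draw[dashed] (0.35,-0.7) -- (-0.6,1.2);
\draw[thick] (0,0) -- (0.25,-0.5) -- (2,0) -- (1,1) -- (-0.25,1);
\draw[thin] (-0.25,1) -- (0,0);
\foreach \x/\y/\n/\p in {0/0/1/left, 0.25/-0.5/2/left, 2/0/3/right, 1/1/4/above, -0.25/1/5/above}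
  {\fill (\x,\y) circle (0.03); \node[\p] at (\x,\y) {$P_{\n}$};}
\end{tikzpicture}
\caption{The points $(0,0)$, $(t^2,-t)$, $(2,0)$, $(1,1)$, $(-t/2,1)$ for $t=1/2$. Every triangle $P_aP_bP_c$ with $a<b<c$ is counterclockwise, but $P_5$ is closer than $P_4$ to the dashed line $P_1P_2$, and no nonzero linear form is monotone along $P_1,\dots,P_5$.}
\label{fig:pentagon}
\end{figure}

\section{Ranks $1$ and $n-1$}\label{sec:extreme}

Let $n\ge3$. For a line $L_1$ and a hyperplane $L_{n-1}$ write $p_i=p_i(L_1)$ and $q_i=p_{[n]\setminus i}(L_{n-1})$. By \eqref{eq:plucker} with $S=\emptyset$ and $T=[n]$, the hyperplane is $\{v:\sum_i(-1)^iq_iv_i=0\}$; so every nonzero $q$ occurs. Put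
\[
a_i=p_iq_i,\qquad s_k=s_k(a)=\sum_{i\le k}(-1)^{k-i}a_i,\qquad s_0=0 .
\]
Then $a_k=s_{k-1}+s_k$, and $L_1\subset L_{n-1}$ if and only if $s_n=0$.

\subsection{What the subdivision remembers}
We record a flag matroid $(N_1,N_{n-1})$ as the pair $(I,J)$ of subsets of $[n]$ with $I=\{i:\{i\}\in N_1\}$ and $J=\{j:[n]\setminus j\in N_{n-1}\}$. Let $\boldsymbol\mu=(\mu_1,\mu_{n-1})$ be a valuated flag matroid with underlying flag matroid $(T,U)$. Put $V=T\cap U$ and $A_i=\mu_1(i)+\mu_{n-1}([n]\setminus i)$, the tropical counterpart of $a_i$. Let $S\subseteq V$ be the set where $A|_V$ is smallest, with $S=\emptyset$ if $V=\emptyset$.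

\begin{lemma}\label{lem:TUS}
The cells of $\boldsymbol\mu$ are exactly the pairs $(I,J)$ of nonempty sets $I\subseteq T$, $J\subseteq U$ with $I\cap J=S$ or $I\cap J=\emptyset$. In particular the subdivision depends only on $(T,U,S)$.
\end{lemma}

\begin{proof}
The cell at $x$ is $I=\arg\min_Tu$, $J=\arg\min_Uv$, where $u_i=\mu_1(i)-x_i$ and $v_i=\mu_{n-1}([n]\setminus i)+x_i$. As $x$ varies, $(u,v)\in\mathbb R^T\times\mathbb R^U$ takes all values with $u_i+v_i=A_i$ for $i\in V$. If $V=\emptyset$ there is no constraint and all pairs occur. Let $V\ne\emptyset$, and add a constant to $\mu_1$ so that $\min_VA=0$.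

Let $\kappa=\min u+\min v$. Every $i\in V$ satisfies $A_i=u_i+v_i\ge\kappa$, with equality if and only if $i\in I\cap J$. Thus $\kappa\le0$; if $\kappa=0$ then $I\cap J=S$, and if $\kappa<0$ then $I\cap J=\emptyset$.

Conversely, let $I\cap J=S$. Put $u=0$ on $I$ and $v=0$ on $J$; this forces $v_i=A_i>0$ on $(V\cap I)\setminus J$ and $u_i=A_i>0$ on $(V\cap J)\setminus I$. Put $u_i=v_i=A_i/2>0$ on $V\setminus(I\cup J)$, and give the remaining free values the value $1$. The cell is $(I,J)$. Now let $I\cap J=\emptyset$. Put $u=-1$ on $I$ and $v=-1$ on $J$; this forces $v_i=A_i+1$ on $V\cap I$ and $u_i=A_i+1$ on $V\cap J$. Put $u_i=v_i=A_i/2\ge0$ on $V\setminus(I\cup J)$, and give the remaining free values the value $0$. Again the cell is $(I,J)$.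
\end{proof}

\subsection{Four elements}
For $n=4$ the incidence relation reads $a_1-a_2+a_3-a_4=0$, and Lemma~\ref{lem:ineq} with $(i,j,k,l)=(1,2,3,4)$ reads $a_3\ge a_4$; tropically, $A_3\le A_4$.

\begin{example}\label{ex:repair}
Take $p=\mathbf 1$ and $q=(1+t-t^2,\,1,\,t^2,\,t)$. Then $s_4=0$, so we have a flag over $\mathcal C$; let $\boldsymbol\mu$ be its valuation. Here $A=(0,0,2,1)$, so $\boldsymbol\mu$ is not tnn by Corollary~\ref{cor:ineq}. Now take $p=\mathbf 1$ and $q=(1,1,t,t)$. The hyperplane $v_1-v_2+tv_3-tv_4=0$ contains the nonnegative plane $\langle\mathbf 1,(0,0,1,1)\rangle$, so this flag is tnn; its valuation $\boldsymbol\nu$ has $A=(0,0,1,1)$. Both have $(T,U,S)=([4],[4],12)$, so they induce the same subdivision, which is Bruhat by Lemma~\ref{lem:tnn}. The subdivision has forgotten the comparison between $A_3$ and $A_4$.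
\end{example}

The repair lowers $A_3$. It becomes impossible when $A_3=\infty$, because the subdivision remembers which values are infinite. This is Theorem~\ref{thm:A}.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take $p=\mathbf 1$ and $q=(1+t,1,0,t)$. Then $s_4=0$, so $\langle\mathbf 1\rangle\subset\{v:(1+t)v_1-v_2-tv_4=0\}$ is a flag, and it realizes $\boldsymbol\mu$. We have $A=(0,0,\infty,1)$ and $(T,U,S)=([4],124,12)$.

Let $(I,J)$ be a maximal cell, and apply Lemma~\ref{lem:maximal}(b). If $I\cap J=\emptyset$, then $I\ne[4]$ and every basis $[4]\setminus j$, $j\in J$, contains $I$, so $X=I$ contradicts maximality. Hence $I\cap J=12$ by Lemma~\ref{lem:TUS}. If $k\notin I\cup J$, then $k$ is a loop in rank $1$ and a coloop in rank $3$, so $X=\{k\}$ contradicts maximality. Hence $I\cup J=[4]$. Since $3\notin U$, the cell is $([4],12)$ or $(123,124)$. Each is the support of a flag $\langle v_1\rangle\subset\langle v_1,v_2,v_3\rangle$ with $v_1$, $v_1\wedge v_2$ and $v_1\wedge v_2\wedge v_3$ nonnegative, hence Bruhat: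
\begin{itemize}
\item for $([4],12)$ take $v_1=\mathbf 1$, $v_2=(0,0,1,2)$, $v_3=e_4$; then $v_1\wedge v_2=e_{13}+2e_{14}+e_{23}+2e_{24}+e_{34}$ and $v_1\wedge v_2\wedge v_3=e_{134}+e_{234}$;
\item for $(123,124)$ take $v_1=e_1+e_2+e_3$, $v_2=e_3$, $v_3=e_1+e_4$; then $v_1\wedge v_2=e_{13}+e_{23}$ and $v_1\wedge v_2\wedge v_3=e_{123}+e_{134}+e_{234}$.
\end{itemize}
By Lemma~\ref{lem:maximal}(a) the subdivision is Bruhat.

A tnn flag over $K$ with support $\mathbf M$ would have all $p_i>0$, $p_{123}>0$ and $p_{124}=0$, and Lemma~\ref{lem:ineq} would give $0=p_3p_{124}\ge p_4p_{123}>0$. For $K=\mathbb R$ this says that $P_{\mathbf M}$ is not a Bruhat polytope. For $K=\mathcal C$ it says that no tnn $\boldsymbol\nu$ has underlying flag matroid $\mathbf M$, so by Lemma~\ref{lem:determine} none induces the subdivision.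
\end{proof}

No cell detects the violation, because the contradiction needs $p_4p_{123}>0$, that is, $4\in I\cap J$, whereas $I\cap J\subseteq S=12$ in every cell.

\subsection{A criterion for total nonnegativity}
To show that the support is the only obstruction in ranks $(1,n-1)$, we need all the inequalities imposed by the $n-3$ omitted ranks. For $n=4$ and $s_4=0$ we have $s_1=a_1$, $s_2=a_2-a_1=a_3-a_4$ and $s_3=a_4$, so the inequality $a_3\ge a_4$ says that $s_2\geq0$. This is the general pattern.

\begin{proposition}\label{prop:criterion}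
Let $p,q\in K^n$ be nonzero with nonnegative entries and $s_n=0$. Then $L_1\subset L_{n-1}$ is tnn if and only if $s_k\ge0$ for all $k$.
\end{proposition}

\begin{proof}
For fixed $n$ the statement is a first-order sentence, so we may take $K=\mathbb R$, where limits are available.

\emph{Differences.} If all $p_i>0$, then scaling the $i$-th coordinate by $1/p_i$ replaces $p$ by $\mathbf 1$ and $q_i$ by $a_i/(p_1\cdots p_n)$, so it multiplies $a$ by a positive constant; we may then assume $p=\mathbf 1$. Subspaces that contain $\mathbf 1$ are described by differences of consecutive coordinates. For $L=\langle\mathbf 1,f_1,\dots,f_{k-1}\rangle$ let $D$ be the $(k-1)\times(n-1)$ matrix with entries $f_r(j+1)-f_r(j)$, and let $\delta_1,\dots,\delta_{n-1}$ be its columns. In the minor with columns $i_0<\dots<i_{k-1}$ of the matrix with rows $\mathbf 1,f_1,\dots,f_{k-1}$, subtract from each column its predecessor and expand along the first row. This gives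
\begin{equation}\label{eq:diff}
p_{i_0\dots i_{k-1}}(L)=\det\Big(\sum_{i_0\le j<i_1}\delta_j,\ \dots,\ \sum_{i_{k-2}\le j<i_{k-1}}\delta_j\Big).
\end{equation}
For $k=n-1$ let $z_j$ be the maximal minor of $D$ that omits column $j$, and put $z_0=z_n=0$. Then \eqref{eq:diff} gives $p_{[n]\setminus i}(L)=z_{i-1}+z_i$: for $1<i<n$ exactly one column is a sum, namely $\delta_{i-1}+\delta_i$, and for $i=1$ and $i=n$ the columns are all $\delta_j$ except $\delta_1$ and $\delta_{n-1}$ respectively. So if these coordinates are $q=a$, then $s_k=z_k$ by induction on $k$.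

\emph{Necessity.} Let $F_1\subset\dots\subset F_n$ be a complete nonnegative flag through $L_1$ and $L_{n-1}$. We first perturb it so that all coordinates become positive. For $0<\theta<1$ let $G_\theta=(\theta^{(i-j)^2})_{i,j}$. Up to the positive row and column factors $\theta^{i^2}$ and $\theta^{j^2}$, it is the generalized Vandermonde matrix $(\xi_i^{\,j})$ with $0<\xi_1<\dots<\xi_n$, $\xi_i=\theta^{-2i}$, all of whose minors are positive. By the Cauchy--Binet formula, $p_B(F_kG_\theta)=\sum_Cp_C(F_k)\det(G_\theta)_{C,B}>0$. Since $G_\theta$ tends to the identity as $\theta\to0$ and $s_k$ is continuous in $(p,q)$, it suffices to treat flags with positive coordinates, and then we may take $p=\mathbf 1$.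

Write $F_k=\langle\mathbf 1,f_1,\dots,f_{k-1}\rangle$, with the signs of the $f_r$ chosen so that all minors on initial rows are positive. For $I\subseteq[n-1]$ let $\Delta_I$ be the minor of the difference matrix of $F_n$ on the first $|I|$ rows and the columns $I$. We claim that all $\Delta_I$ are positive, by induction on $m=|I|$ and, for fixed $m$, on $\max I-\min I$. If $I=\{i,\dots,i+m-1\}$, then $\Delta_I=p_{i,\dots,i+m}(F_{m+1})>0$ by \eqref{eq:diff}. Otherwise let $i=\min I$, $l=\max I$, $R=I\setminus\{i,l\}$ and choose $j\notin I$ with $i<j<l$. By \eqref{eq:three}, $\Delta_{Rj}\Delta_I=\Delta_{Ri}\Delta_{Rjl}+\Delta_{Rl}\Delta_{Rij}$. The sets $Rj,Ri,Rl$ are smaller and the sets $Rjl,Rij$ are shorter than $I$, so all factors other than $\Delta_I$ are positive, and so is $\Delta_I$. In particular $s_k=z_k=\Delta_{[n-1]\setminus k}>0$ for $1\le k\le n-1$.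

\emph{Sufficiency, generic case.} Let all $p_i>0$ and $s_k>0$ for $1\le k\le n-1$; again take $p=\mathbf 1$. We need a difference matrix with nonnegative minors whose maximal minors are proportional to the $s_k$, and a bidiagonal one will do. Let $h_r=s_{r+1}e_r+s_re_{r+1}\in\mathbb R^{n-1}$ for $1\le r\le n-2$, let $f_r\in\mathbb R^n$ have difference vector $h_r$, and let $F_k=\langle\mathbf 1,f_1,\dots,f_{k-1}\rangle$ for $k\le n-1$. The $h_r$ are linearly independent, so $\dim F_k=k$. In a nonzero term of a minor of the matrix $H$ with rows $h_r$, row $r$ uses column $r$ or $r+1$, so the columns used increase with $r$. Hence each minor of $H$ has at most one nonzero term, with positive sign. By multilinearity, \eqref{eq:diff} is a sum of such minors, so every $F_k$ is nonnegative. In the maximal minor that omits column $j$, rows $r<j$ use column $r$ and rows $r\ge j$ use column $r+1$, so it equals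
\[
\prod_{r<j}s_{r+1}\prod_{j\le r\le n-2}s_r=(s_2\cdots s_{n-2})\,s_j .
\]
Since $s_0=s_n=0$, the coordinates of $F_{n-1}$ are proportional to $s_{i-1}+s_i=a_i=q_i$. Thus $F_{n-1}=L_{n-1}$.

\emph{Sufficiency, general case.} For $\varepsilon>0$ let $z^\varepsilon_k=s_k+\varepsilon$ for $1\le k\le n-1$, $z^\varepsilon_0=z^\varepsilon_n=0$, and $a^\varepsilon_i=z^\varepsilon_{i-1}+z^\varepsilon_i>0$. Define $(p_i^\varepsilon,q_i^\varepsilon)$ to be $(p_i,a_i^\varepsilon/p_i)$ if $p_i>0$, to be $(a_i^\varepsilon/q_i,q_i)$ if $p_i=0<q_i$, and to be $(\sqrt{a_i^\varepsilon},\sqrt{a_i^\varepsilon})$ if $p_i=q_i=0$. Then $p_i^\varepsilon>0$, $p_i^\varepsilon q_i^\varepsilon=a_i^\varepsilon$ and $s_k(a^\varepsilon)=z_k^\varepsilon$, so the generic case gives a complete nonnegative flag for each $\varepsilon$. As $\varepsilon\to0$ we have $a^\varepsilon\to a$, hence $(p^\varepsilon,q^\varepsilon)\to(p,q)$, because $a_i=0$ in the second and third cases. The variety of complete real flags is compact and nonnegativity is a closed condition, so a limit point of these flags is a complete nonnegative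 flag through $L_1$ and $L_{n-1}$.
\end{proof}

The conditions $s_k\ge0$ and $s_n=0$ are linear in $a$, so admissible vectors $a$ can be added. We add one that comes from a cell, which fixes $S$, to $t$ times one that comes from $\mathbf M$, which fixes the support.

\begin{proposition}\label{prop:extreme}
Let $\boldsymbol\mu$ of rank $(1,n-1)$ induce a Bruhat subdivision of a Bruhat polytope $P_{\mathbf M}$. Then a tnn valuated flag matroid induces the same subdivision.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:TUS}, $(T,S\cup(U\setminus T))$ is a cell; the intersection of its two sets is $S$. It is Bruhat, so Proposition~\ref{prop:criterion} gives $a^0\in\mathbb R^n_{\ge0}$ with support $S$, all $s_k(a^0)\ge0$ and $s_n(a^0)=0$. Since $\mathbf M=(T,U)$ is Bruhat, there is $a^1\in\mathbb R^n_{\ge0}$ with support $V$, all $s_k(a^1)\ge0$ and $s_n(a^1)=0$. Let $a=a^0+ta^1\in\mathcal C^n$ and $p=\mathbf 1_T$, and let $q_i=a_i$ on $V$, $q_i=1$ on $U\setminus T$ and $q_i=0$ elsewhere. Then $p_iq_i=a_i$ for all $i$, and $s_k(a)=s_k(a^0)+ts_k(a^1)\ge0$ with $s_n(a)=0$. By Proposition~\ref{prop:criterion}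 over $\mathcal C$, the pair $(p,q)$ defines a tnn flag. Its support is $(T,U)$, and $\operatorname{val}(a_i)$ is $0$ on $S$ and $1$ on $V\setminus S$. So its valuation has the same triple $(T,U,S)$ as $\boldsymbol\mu$, and Lemma~\ref{lem:TUS} concludes.
\end{proof}

The hypothesis on $P_{\mathbf M}$ is used only to find $a^1$. In Theorem~\ref{thm:A}, $a^1$ would have $a^1_3=0<a^1_4$, so $s_2(a^1)<0$.

\section{Five elements and full support}\label{sec:five}

In this section $\boldsymbol\mu$ is as in Theorem~\ref{thm:B}, and $Z$ is the set of triples in $[5]$ that do not contain $\{1,2\}$, so that $\mu_3$ vanishes exactly on $Z$. A flag matroid of rank $(1,3)$ is written $(I,N)$, with $I\subseteq[5]$ the set of nonloops in rank $1$ and $N$ the set of bases in rank $3$.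

\subsection{The flag}
In the picture of Section~\ref{sec:ineq}, the values of $\mu_3$ ask for $P_1$ and $P_2$ at distance of order $t$, and for $P_5$ at distance of order $t$ from the line $P_1P_2$, as in Figure~\ref{fig:pentagon}. Let $L_1$ be spanned by the first row and $L_3$ by all rows of
\begin{equation}\label{eq:matrixB}
\begin{pmatrix}1&1&1&1&1\\0&t^2&2&1&-t/2\\0&-t&0&1&1\end{pmatrix}.
\end{equation}
The minors containing column $1$ are $2\times2$ determinants, and the others follow from $p_{jkl}=p_{1kl}-p_{1jl}+p_{1jk}$, which is \eqref{eq:plucker} for $L_1\subset L_3$: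
\begin{gather*}
p_{123}=2t,\quad p_{124}=t+t^2,\quad p_{125}=\tfrac{t^2}2,\quad p_{134}=2,\quad p_{135}=2,\quad p_{145}=1+\tfrac t2,\\
p_{234}=2+t-t^2,\quad p_{235}=2+2t-\tfrac{t^2}2,\quad p_{245}=1+\tfrac{3t}2+\tfrac{t^2}2,\quad p_{345}=1+\tfrac t2 .
\end{gather*}
So $L_1\subset L_3$ realizes $\boldsymbol\mu$, which is therefore a valuated flag matroid with underlying flag matroid $(U_{1,5},U_{3,5})$. The latter is Bruhat: the matrix with rows $\mathbf 1,(\tau_i)_i,(\tau_i^2)_i$ for $\tau=(0,1,2,3,4)$ has Vandermonde minors $\prod_{i<j}(\tau_j-\tau_i)>0$ on initial rows, and Lemma~\ref{lem:ops}(c) applies.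

To compute cells, write $x=-y$; adding a constant to $y$ changes nothing, so we normalize $\min y=0$. The cell at $x$ is $(I,N)$ with
\[
I=\{i:y_i=0\},\qquad N=\arg\min w,\qquad w(B)=\mu_3(B)+y(B).
\]

\subsection{Two cells that remember the violation}
The values $\mu_1(4)+\mu_3(125)=2$ and $\mu_1(5)+\mu_3(124)=1$ violate Corollary~\ref{cor:ineq} for $(i,j,k,l)=(1,2,4,5)$. No cell sees this directly: Lemma~\ref{lem:ineq} would exclude a cell with $1,4,5\in I$, $124\in N$ and $125\notin N$, but $1,4,5\in I$ gives $w(145)=0<w(124)$. Two cells together do see it. For $y=0$ the cell is $C_0=([5],Z)$. For $y=(0,0,1,1,1)$ we have $w(125)=w(345)=3$ and $w=2$ on the other eight triples, so the cell is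
\[
C'=(12,\{123,124,134,234,135,235,145,245\}).
\]
The pair $134,135$ lies in both cells. In $C_0$ it is compared with the pair $4,5$ in rank $1$, and in $C'$ with the pair $124,125$.

\begin{lemma}\label{lem:twocells}
No tnn valuated flag matroid of rank $(1,3)$ on $[5]$ has both $C_0$ and $C'$ as cells.
\end{lemma}

\begin{proof}
Let $C_0=\boldsymbol\nu^{x}$ and $C'=\boldsymbol\nu^{x'}$. From $C_0$, all $\nu_1(i)$, $\nu_3(134)$ and $\nu_3(135)$ are finite and
\[
\nu_1(4)-\nu_1(5)=x_4-x_5=\nu_3(134)-\nu_3(135).
\]
From $C'$, since $134$, $135$ and $124$ are bases and $125$ is not, $\nu_3(124)$ is finite and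
\[
\nu_3(134)-\nu_3(135)=x'_4-x'_5,\qquad \nu_3(124)-x'_4<\nu_3(125)-x'_5 .
\]
Hence $x'_4-x'_5=\nu_1(4)-\nu_1(5)$, and $\nu_1(5)+\nu_3(124)<\nu_1(4)+\nu_3(125)$. By Corollary~\ref{cor:ineq} with $(i,j,k,l)=(1,2,4,5)$, $\boldsymbol\nu$ is not tnn.
\end{proof}

\subsection{The maximal cells}
It remains to prove that all cells are Bruhat, for which we list the candidates for maximal cells.

\begin{lemma}\label{lem:list}
Every maximal cell of $\boldsymbol\mu$ is one of $C_0$, $C'$ and
\begin{align*}
C''&=(12,\{123,124,125,135,235,145,245\}),\\
C_k&=(12k,\{12k,1ka,2ka,1kb,2kb\}),\qquad k\in\{3,4,5\},\quad\{a,b\}=\{3,4,5\}\setminus k .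
\end{align*}
\end{lemma}

\begin{proof}
Let $(I,N)$ be a maximal cell. A set $X$ disjoint from $I$ meets no basis in rank $1$, so Lemma~\ref{lem:maximal}(b) gives:

\smallskip
\noindent$(\star)$\quad \emph{there is no nonempty $X\subseteq[5]\setminus I$ with $|B\cap X|$ constant for $B\in N$.}
\smallskip

\noindent In particular no element outside $I$ is a loop or a coloop of $N$. Put $m_k=\mu_3(12k)$, so that $(m_3,m_4,m_5)=(1,1,2)$.

\emph{Case 1: $I$ contains a triple of $Z$.} Then $\min w=0$ is attained only by triples inside $I$. Elements outside $I$ would be loops, so $I=[5]$ and the cell is $C_0$.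

Every set with at least four elements contains a triple of $Z$. So in the remaining cases $|I|\le3$, and $|I|=3$ only if $I=12k$.

\emph{Case 2: $I\not\supseteq\{1,2\}$, so $|I|\le2$.} Fix $g\in\{1,2\}\setminus I$. Suppose that $B\in N$ and $i\in I\setminus B$. Take $c=g$ if $g\in B$, and any $c\in B\setminus I$ otherwise. Then $B'=(B\setminus c)\cup i$ avoids $g$, so $B'\in Z$ and $w(B')=y(B)-y_c<w(B)$, a contradiction. So every $B\in N$ contains $I$, and $X=[5]\setminus I$ violates $(\star)$. This case does not occur.

\emph{Case 3: $I=12k$.} Here $w(12k)=m_k$, $w(1ka)=w(2ka)=y_a$ and $w(1kb)=w(2kb)=y_b$. The other five triples are not minimal, since $w(12a)>y_a$, $w(12b)>y_b$ and $w(1ab)=w(2ab)=w(kab)=y_a+y_b>y_a$. As $a$ and $b$ are not loops, $y_a=y_b=\min w\le m_k$. If $y_a=y_b<m_k$, then $X=\{a,b\}$ violates $(\star)$. So $y_a=y_b=m_k$ and the cell is $C_k$.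

\emph{Case 4: $I=12$.} For $j,k\in\{3,4,5\}$ we have $w(12k)=m_k+y_k$ and $w(1jk)=w(2jk)=y_j+y_k$, and $w(345)>w(134)$. Let $m=\min w$, $H=\{k:12k\in N\}$ and $E=\{jk:y_j+y_k=m\}$, so that $N$ consists of the $12k$ with $k\in H$ and the $1jk,2jk$ with $jk\in E$. Both $H$ and $E$ are nonempty, since otherwise $X=345$ violates $(\star)$. If $k\in H$, then $y_k=m-m_k$, and $y_j+y_k\ge m$ gives
\begin{equation}\label{eq:Hk}
y_j\ge m_k\quad\text{for }j\in\{3,4,5\}\setminus k,\quad\text{with equality if and only if }jk\in E .
\end{equation}
If $k\notin H$, then $y_k>m-m_k$, and $k$ lies in a pair of $E$ because it is not a loop.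
\begin{itemize}
\item $H=\{k\}$, with $a,b$ the other two elements. If $ab\notin E$, then $E=\{ka,kb\}$ and $k$ is a coloop, contrary to $(\star)$. If $ab\in E$, then $m-m_a<y_a=m-y_b\le m-m_k$, so $m_k<m_a$, and exchanging $a$ and $b$ gives $m_k<m_b$. But the minimum of $(1,1,2)$ is attained twice.
\item $H=\{3,4\}$. Then $y_3=y_4=m-1$, which is at least $1$ by \eqref{eq:Hk}. One of $35,45$ is in $E$, so $y_5=1$, and then both are. From $5\notin H$ we get $m<3$. If $m>2$, then $y_4\neq m_3$, so $34\notin E$, and $X=34$ violates $(\star)$. Hence $m=2$, $y=(0,0,1,1,1)$, and the cell is $C'$.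
\item $H=\{3,5\}$. By \eqref{eq:Hk}, $y_5=m-2\ge m_3=1$, so $m\ge3$, and $y_4\ge m_5=2$. Then $y_4\ne m_3$, so $34\notin E$; hence $45\in E$ and $y_4=2$. But $4\notin H$ gives $2=y_4>m-1\ge2$, a contradiction. The case $H=\{4,5\}$ is excluded as well, because $\boldsymbol\mu$ is invariant under exchanging $3$ and $4$.
\item $H=\{3,4,5\}$. Then $y_3=y_4=m-1$ and $y_5=m-2\ge m_3=1$, so $m\ge3$ and $y_4\ne m_3$, that is, $34\notin E$. As $E\ne\emptyset$, one of $35,45$ is in $E$, so $y_5=1$, $m=3$, $y=(0,0,2,2,1)$ and $E=\{35,45\}$. The cell is $C''$. \qedhere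
\end{itemize}
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
We have seen that $\boldsymbol\mu$ is a valuated flag matroid and that $\mathbf M$ is Bruhat. For each flag matroid of Lemma~\ref{lem:list} we give real vectors $v_1,v_2,v_3$ with $v_1$, $v_1\wedge v_2$ and $v_1\wedge v_2\wedge v_3$ nonnegative and with the right supports in ranks $1$ and $3$; Lemma~\ref{lem:ops}(c) then shows that it is Bruhat. For $C_0$ take the rows $\mathbf 1,(\tau_i)_i,(\tau_i^2)_i$ with $\tau=(0,0,1,2,3)$; the Vandermonde minors are nonnegative and vanish exactly when the index set contains $\{1,2\}$. For the others take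
\[
\begin{array}{c|ccc}
 & v_1 & v_2 & v_3\\ \hline
C_3 & e_1+e_2+e_3 & e_3 & e_1+e_4+e_5\\
C_4 & e_1+e_2+e_4 & e_4 & e_1-e_3+e_5\\
C_5 & e_1+e_2+e_5 & e_5 & e_1-e_3-e_4\\
C' & e_1+e_2 & e_3+e_4 & -e_2+e_4+e_5\\
C'' & e_1+e_2 & e_2+e_3+e_4+e_5 & e_3+e_4+2e_5
\end{array}
\]
In the following lines the left factor is $v_1\wedge v_2$:
\begin{align*}
(e_{13}+e_{23})\wedge v_3&=e_{123}+e_{134}+e_{234}+e_{135}+e_{235},\\
(e_{14}+e_{24})\wedge v_3&=e_{124}+e_{134}+e_{234}+e_{145}+e_{245},\\
(e_{15}+e_{25})\wedge v_3&=e_{125}+e_{135}+e_{235}+e_{145}+e_{245},\\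
(e_{13}+e_{14}+e_{23}+e_{24})\wedge v_3&=e_{123}+e_{124}+e_{134}+e_{234}\\
&\qquad+e_{135}+e_{235}+e_{145}+e_{245},\\
\Big(e_{12}+\sum_{j=3}^5(e_{1j}+e_{2j})\Big)\wedge v_3&=e_{123}+e_{124}+2e_{125}+e_{135}+e_{235}+e_{145}+e_{245}.
\end{align*}
The signs come from $e_{2k}\wedge e_1=e_{12k}$ and $e_{ik}\wedge(-e_a)=e_{iak}$ for $i<a<k$; the last line uses $(e_3+e_4+e_5)\wedge v_3=e_{35}+e_{45}$. By Lemma~\ref{lem:maximal}(a), the subdivision is Bruhat. A valuated flag matroid that induces it has the cells $C_0$ and $C'$ by Lemma~\ref{lem:determine}, so it is not tnn by Lemma~\ref{lem:twocells}.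
\end{proof}

\section{All rank vectors}\label{sec:class}

\subsection{Reductions}
If $n\in\mathbf d$, the member of rank $n$ is $K^n$, which belongs to every complete flag; the function $\mu_n$ is a constant, enters no tropical relation, and translates all polytopes by $\mathbf 1$. So both parts of Theorem~\ref{thm:C} hold for $\mathbf d$ if and only if they hold for $\mathbf d'$, and the case $\mathbf d'=\emptyset$, where $P_{\mathbf M}$ is a point, is trivial. From now on $\mathbf d\subseteq[n-1]$.

\begin{theorem}[\cite{BEW,BK}]\label{thm:consecutive}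
If $\mathbf d$ consists of consecutive integers, then a valuated flag matroid of rank $\mathbf d$ is tnn if and only if all cells of its subdivision are Bruhat.
\end{theorem}

This is \cite[Theorem~A]{BEW} combined with the result of \cite{BK} that, for consecutive ranks, a flag with nonnegative Pl\"ucker coordinates is tnn; the latter statement is first-order and so holds over $\mathcal C$ as well as over $\mathbb R$.

We shall also use duality. For $L\subseteq K^n$ let $L^*=\{u:\sum_i(-1)^iu_iv_i=0\text{ for all }v\in L\}$; then $\dim L^*=n-\dim L$ and $L^{**}=L$. The signs in the form are chosen to cancel those in the usual duality of Pl\"ucker coordinates.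

\begin{lemma}\label{lem:dual}
Up to a global scalar, $p_{[n]\setminus B}(L^*)=p_B(L)$. Let a flag of rank $\mathbf d$ over $\mathcal C$ realize $\boldsymbol\mu$, and let the dual flag, of rank $\{n-c:c\in\mathbf d\}$, realize $\boldsymbol\mu^*$. Each of the following properties holds for $\boldsymbol\mu$ if and only if it holds for $\boldsymbol\mu^*$: all cells are Bruhat; the underlying flag matroid is Bruhat; a tnn valuated flag matroid induces the same subdivision.
\end{lemma}

\begin{proof}
Let the first $d$ rows of an invertible matrix $g$ span $L$, and let $h$ be the inverse of the transpose of $g$. The last $n-d$ rows of $h$ span the standard orthogonal complement of $L$, and Jacobi's identity for complementary minors gives $\det h_{[n]\setminus[d],\,[n]\setminus B}=(-1)^{\Sigma[d]+\Sigma B}\det g_{[d],B}/\det g$, where $\Sigma X$ is the sum of the elements of $X$. Multiplying column $i$ by $(-1)^i$ turns these rows into a basis of $L^*$ and multiplies the minor by $(-1)^{\Sigma([n]\setminus B)}$. The total sign no longer depends on $B$.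

Thus duality reverses complete nonnegative flags, preserves tnn flags over $\mathbb R$ and $\mathcal C$, and acts on supports by complementing all bases; in particular it preserves Bruhat flag matroids. From $\mu^*_{n-c}([n]\setminus B)+x([n]\setminus B)=\mu_c(B)-x(B)+x([n])$, the cell $(\boldsymbol\mu^*)^{-x}$ is the dual of $\boldsymbol\mu^x$. So if a tnn $\boldsymbol\nu$ has the same cells as $\boldsymbol\mu$, then $\boldsymbol\nu^*$ is tnn and has the same cells as $\boldsymbol\mu^*$, and conversely.
\end{proof}

\subsection{Padding}
Suppose that $a<b$ are successive entries of $\mathbf d$ with $b-a\ge2$. We place a counterexample on $[m]$, $m\in\{4,5\}$, so that its ranks $1$ and $3$ become the ranks $a$ and $b$, by adjoining the elements $m+1,\dots,n$ as coloops, one at a time. These elements come after $[m]$, so no signs arise; and rank $2$ goes to rank $a+1$, which $\mathbf d$ omits.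

Assume $b\le n-m+3$. For $c\in[n]$ define
\[
j(c)=\begin{cases}0&c<a,\\1&c=a,\\2&c=a+1,\\3&a+2\le c\le n-m+3,\\c-n+m&c>n-m+3,\end{cases}\qquad r(c)=c-j(c).
\]
Both functions are nondecreasing, with $r(a)=r(a+1)=r(a+2)=a-1$ and $0\le r\le n-m$. Let $G_r=\{m+1,\dots,m+r\}$ and let $W_r$ be the span of the $e_i$, $i\in G_r$. For a flag $(F_j)$ in $K^m$, with $F_0=0$, put $\widehat F_c=F_{j(c)}\oplus W_{r(c)}$ whenever $F_{j(c)}$ is defined. These spaces are nested, $\dim\widehat F_c=c$, and $e_B\wedge e_{G_r}=e_{B\cup G_r}$ gives
\begin{equation}\label{eq:pad}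
p_{B\cup G_{r(c)}}(\widehat F_c)=p_B(F_{j(c)})\quad(B\subseteq[m]),\qquad\text{all other coordinates being }0 .
\end{equation}
For $c\in\mathbf d$ we have $c\ne a+1$ and $c\le n-1$, so $j(c)\in\{0,1,3\}$ if $m=4$ and $j(c)\in\{0,1,3,4\}$ if $m=5$. Also $j(a)=1$ and $j(b)=3$.

\begin{lemma}\label{lem:pad}
Let $(L_j)$ be a flag in $\mathcal C^m$ of rank $(1,3)$ if $m=4$ and of rank $(1,3,4)$ if $m=5$. Let $\boldsymbol\mu$ be its valuation and let $\widehat{\boldsymbol\mu}$ be the valuation of $(\widehat L_c)_{c\in\mathbf d}$.
\begin{enumerate}
\item[(a)] If all cells of $\boldsymbol\mu$ are Bruhat, then so are all cells of $\widehat{\boldsymbol\mu}$. If the underlying flag matroid of $\boldsymbol\mu$ is Bruhat, then so is that of $\widehat{\boldsymbol\mu}$.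
\item[(b)] If a tnn $\boldsymbol\nu$ induces the same subdivision as $\widehat{\boldsymbol\mu}$, then a tnn valuated flag matroid of rank $(1,3)$ on $[m]$ induces the same subdivision as $(\mu_1,\mu_3)$.
\end{enumerate}
\end{lemma}

\begin{proof}
For a flag matroid $\mathbf N$ on $[m]$ of the rank of $\boldsymbol\mu$, put $N_0=\{\emptyset\}$ and $\widehat N_c=\{B\cup G_{r(c)}:B\in N_{j(c)}\}$ for $c\in\mathbf d$. By \eqref{eq:pad}, $\widehat{\boldsymbol\mu}^{\,x}=\widehat{\mathbf N}$ for $\mathbf N=\boldsymbol\mu^{x|_{[m]}}$, and the underlying flag matroids are related in the same way.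

(a) If $\mathbf N$ is Bruhat, let $(F_j)$ be a complete nonnegative real flag with supports $N_j$ in the given ranks. By \eqref{eq:pad}, $(\widehat F_c)_{c\in[n]}$ is a complete nonnegative flag with supports $\widehat N_c$ for $c\in\mathbf d$.

(b) Let the tnn flag $(L'_c)_{c\in\mathbf d}$ realize $\boldsymbol\nu$. By Lemma~\ref{lem:determine} it has the same support as $(\widehat L_c)$. So for $c\in\{a,b\}$ the elements of $G_{r(c)}$ are coloops and the elements larger than $m+r(c)$ are loops of the support of $L'_c$. By Lemma~\ref{lem:ops}(b), $L'_a=Y_1\oplus W_{r(a)}$ and $L'_b=Y_3\oplus W_{r(b)}$, where $Y_1\subset Y_3\subset\mathcal C^m$ are the projections of $L'_a$ and $L'_b$ to the first $m$ coordinates, of dimensions $1$ and $3$. By Lemma~\ref{lem:ops}(d), $Y_1\subset Y_3$ is tnn. Its valuation $\boldsymbol\nu'$ satisfies $\nu'_1(i)=\nu_a(i\cup G_{r(a)})$ and $\nu'_3(B)=\nu_b(B\cup G_{r(b)})$. Hence the cells of $\boldsymbol\nu'$ arise from those of $\boldsymbol\nu$ by keeping the ranks $a,b$ and removing $G_{r(a)},G_{r(b)}$ from the bases. The same operation turns the cells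 of $\widehat{\boldsymbol\mu}$ into those of $(\mu_1,\mu_3)$, and $\boldsymbol\nu$ and $\widehat{\boldsymbol\mu}$ have the same cells.
\end{proof}

\subsection{A member of rank $4$ on five elements}
For $m=5$, adjoining coloops to $L_3$ reaches only rank $n-2$. If $n-1\in\mathbf d$, the example of Theorem~\ref{thm:B} needs a member of rank $4$ that keeps all cells Bruhat. Let $L_1\subset L_3$ be given by \eqref{eq:matrixB} and let $L_4=L_3+\mathcal Ce_5$. Since $p_{123}\ne0$, we have $e_5\notin L_3$, and Lemma~\ref{lem:ops}(c) gives $\mu_4(B\cup5)=\mu_3(B)$ for triples $B\subseteq[4]$ and $\mu_4(1234)=\infty$.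

\begin{lemma}\label{lem:rank4}
All cells of $(\mu_1,\mu_3,\mu_4)$ are Bruhat, and so is its underlying flag matroid.
\end{lemma}

\begin{proof}
For the underlying flag matroid, take the Vandermonde flag $F_1\subset F_2\subset F_3$ with $\tau=(0,1,2,3,4)$ and $F_4=F_3+\mathbb Re_5$. With $y$, $I$, $N$, $w$ as in Section~\ref{sec:five}, the cell at $-y$ is $(I,N,N'\oplus5)$, where $N'$ is the set of minimizers of $w$ among the triples in $[4]$ and $N'\oplus5=\{B\cup5:B\in N'\}$.

\emph{Some basis of $N$ avoids $5$.} Then $N'=\{B\in N:5\notin B\}$. By Theorem~\ref{thm:B} there is a complete nonnegative real flag $(F_j)$ with supports $I$ and $N$ in ranks $1$ and $3$, and $e_5\notin F_3$. By Lemma~\ref{lem:ops}(c), $F_1\subset F_2\subset F_3\subset F_3+\mathbb Re_5\subset\mathbb R^5$ is nonnegative, with support $N'\oplus5$ in rank $4$.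

\emph{All bases of $N$ contain $5$.} Now $N'$ is not determined by $N$, and we build the flag from one on $[4]$. We have $N=R\oplus5$, where $R$ is the set of pairs $A\subseteq[4]$ that minimize $\rho(A)+y(A)$, with $\rho(A)=\mu_3(A\cup5)$; thus $\rho(12)=2$ and $\rho=0$ on the other pairs. On triples in $[4]$, $\mu_3(123)=\mu_3(124)=1$ and $\mu_3(134)=\mu_3(234)=0$. The rows $(1,1,1,1)$, $(0,t^2,1,2)$, $(0,-t,0,1)$ have the minors
\begin{gather*}
p_{12}=t^2,\quad p_{13}=1,\quad p_{14}=2,\quad p_{23}=1-t^2,\quad p_{24}=2-t^2,\quad p_{34}=1,\\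
p_{123}=t,\quad p_{124}=2t+t^2,\quad p_{134}=1,\quad p_{234}=1-t-t^2,
\end{gather*}
which are positive and have valuations $\rho$ and $\mu_3$. So $(0,\rho,\mu_3)$ is a tnn valuated flag matroid of rank $(1,2,3)$ on $[4]$. By Lemma~\ref{lem:tnn} there is a complete nonnegative flag $(F'_j)$ in $\mathbb R^4$ with supports $\arg\min y|_{[4]}$, $R$ and $N'$. Write $F'_1=\langle v\rangle$ with $v\ge0$, and put $F_{j+1}=F'_j\oplus\mathbb Re_5$ for $1\le j\le4$. These spaces are nonnegative, with supports $N$ and $N'\oplus5$ in ranks $3$ and $4$. It remains to choose a nonnegative line $F_1\subset F_2=\langle v,e_5\rangle$ with support $I$. If $I=\{5\}$, take $\langle e_5\rangle$. Otherwise $y|_{[4]}$ has minimum $0$, so $v$ has support $I\setminus5$; take $\langle v\rangle$ if $5\notin I$ and $\langle v+e_5\rangle$ if $5\in I$.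
\end{proof}

\subsection{Proof of Theorem~\ref{thm:C}}
If $\mathbf d$ is consecutive, Theorem~\ref{thm:consecutive} shows that $\boldsymbol\nu=\boldsymbol\mu$ works in both parts. If $\mathbf d=\{1,n-1\}$ is not consecutive, then $n\ge4$, and Proposition~\ref{prop:extreme} gives the positive statement in part (2).

For the converse in part (1), let $\mathbf d$ be nonconsecutive, with successive entries $a<b$, $b-a\ge2$. Then $n\ge4$, and $b\le n-1=n-m+3$ for $m=4$. Apply Lemma~\ref{lem:pad} to the flag that realizes the valuated flag matroid of Theorem~\ref{thm:A}. By (a), $\widehat{\boldsymbol\mu}$ induces a Bruhat subdivision; by (b) and Theorem~\ref{thm:A}, no tnn valuated flag matroid induces it.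

For the converse in part (2), let $\mathbf d$ be neither consecutive nor equal to $\{1,n-1\}$, and let $a<b$ be as before. If $a=1$ and $b=n-1$, then $\mathbf d=\{1,n-1\}$; so $b\le n-2$ or $a\ge2$. Suppose first that $b\le n-2$. Then $n\ge5$, and $b\le n-m+3$ for $m=5$. Apply Lemma~\ref{lem:pad} to the flag $L_1\subset L_3\subset L_4$ of Lemma~\ref{lem:rank4}. By (a), $\widehat{\boldsymbol\mu}$ induces a Bruhat subdivision of a Bruhat polytope; by (b) and Theorem~\ref{thm:B}, no tnn valuated flag matroid induces it. If $a\ge2$, then the rank vector $\{n-c:c\in\mathbf d\}$ has the successive entries $n-b<n-a$, which differ by at least $2$, and $n-a\le n-2$. The counterexample just constructed for that rank vector is realized by a flag over $\mathcal C$, so by Lemma~\ref{lem:dual} its dual is a counterexample of rank $\mathbf d$. \qed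

\begin{thebibliography}{9}

\bibitem{BK}
Bloch and Karp, \emph{On two notions of total positivity for partial flag varieties}.

\bibitem{BEW}
Boretsky, Eur and Williams, \emph{Polyhedral and tropical geometry of flag positivity}.

\bibitem{Olarte}
Jorge Alberto Olarte, \emph{Positivity for partial tropical flag varieties}, arXiv:2302.10171 (2023).

\end{thebibliography}
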